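\title{Binary matroids with no induced $M(K_4)$ minor:\\ a counterexample in rank six}

\begin{abstract}
Let $\mathcal C$ be the class of simple binary matroids built from projective geometries and circuits by generalized parallel connections across projective geometries, tipped coning, and tipless coning of triangle-free matroids. Douthitt and Oxley conjectured that the $3$-connected binary matroids with no $M(K_4)$ induced minor are exactly the $3$-connected members of $\mathcal C$. We show that no member of $\mathcal C$ has an $M(K_4)$ induced minor, that the conjecture holds in every rank at most $5$, and that it fails in every rank $r\ge 6$, even for vertically $(r-3)$-connected matroids and even for triangle-free ones. The counterexamples are iterated cones over the cycle matroid of the theta graph $\Theta_{2,2,3}$. We also show that this cycle matroid is the only further obstruction to membership in $\mathcal C$ among graphic matroids.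
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{Induced minors of binary matroids}

All matroids in this paper are simple and binary, and we treat them as sets of vectors. A \emph{matroid $M$ of rank $r$} is a set $E=E(M)$ of nonzero vectors, called \emph{points}, that spans an $r$-dimensional vector space $V$ over $\mathbb F_2$. For $X\subseteq E$ we write $\langle X\rangle$ for the span of $X$ and $r(X)=\dim\langle X\rangle$. A \emph{circuit} is a minimal dependent set of points; over $\mathbb F_2$ this is a minimal nonempty set with sum $0$. A \emph{triangle} is a three-element circuit $\{x,y,x+y\}$. Nothing is lost by working with vectors. Fix a basis $B\subseteq E$; every other point $x$ is the sum of the elements of $B$ in the unique circuit contained in $B\cup\{x\}$. Hence a bijection between two matroids that preserves circuits extends to a linear isomorphism of the spaces they span.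

The following matroids appear throughout. The \emph{projective geometry} $PG(r-1,2)$ is the set of all nonzero vectors of $\mathbb F_2^r$, for any $r\ge0$; the cases $r=0,1,2,3$ are the empty matroid, a single point, the triangle $L$, and the Fano plane $F_7$. The \emph{affine geometry} $AG(3,2)$ is the complement of a hyperplane of $\mathbb F_2^4$. The matroid $U_{n,n}$ is a basis of $\mathbb F_2^n$, and the \emph{circuit} $C_n$, for $n\ge3$, is a basis of $\mathbb F_2^{n-1}$ together with the sum of its elements. For a simple graph $G$, the \emph{cycle matroid} $M(G)$ is the set of vectors $\chi_u+\chi_v$, one for each edge $uv$, where the $\chi_u$ are the standard basis vectors of $\mathbb F_2^{V(G)}$. Its circuits are the edge sets of the cycles of $G$.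

A \emph{flat} of $M$ is a set $E\cap W$ with $W$ a subspace of $V$, and the \emph{restriction} $M|W$ is this set, regarded as a matroid in its own span. For $e\in E$, the \emph{contraction} $M/e$ is the image of $E$ in $V/\langle e\rangle$ with $0$ removed. The points $x$ and $x+e$ have the same image, so this is contraction followed by simplification. An \emph{induced minor} of $M$ is a matroid obtained from $M$ by a sequence of restrictions to flats and contractions. The name comes from graphs: if $W$ consists of the vectors supported on a vertex set $S$, then $M(G)|W$ is the cycle matroid of the induced subgraph $G[S]$. What induced minors forbid, compared with ordinary minors, is the deletion of an arbitrary point.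

Let $\mathcal E$ be the class of matroids with no induced minor isomorphic to $M(K_4)$. It is closed under induced minors. The six edges of $K_4$ span a $3$-dimensional space, so $M(K_4)$ is $F_7$ with one point removed; since the invertible linear maps are transitive on the seven points, every six-point subset of $F_7$ is a copy of $M(K_4)$. The class $\mathcal E$ contains very dense matroids and very sparse ones. Every induced minor of a projective geometry is a projective geometry, so projective geometries lie in $\mathcal E$. At the other end, neither deleting nor contracting a point raises the number $|E|-r$, and this number is $3$ for $M(K_4)$, so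
\begin{equation}\label{eq:corank}
\text{every matroid with } |E|-r\le 2 \text{ lies in } \mathcal E .
\end{equation}
In particular all circuits lie in $\mathcal E$. It is natural to ask whether $\mathcal E$ can be generated from these two extremes by a short list of operations.

\subsection{The class $\mathcal C$ and the conjecture}

Let $N$ be a matroid spanning $V_N$, and let $V=V_N\oplus\langle p\rangle$. The \emph{tipped coning} of $N$ is $A(N)=\{p\}\cup N\cup(p+N)$: we add a new point $p$, the \emph{tip}, independent of $N$, and then the third point of each line through $p$ and a point of $N$. The \emph{tipless coning} of $N$ is $A(N)\backslash p=N\cup(p+N)$. We call both matroids \emph{cones over $N$}.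

Let $M_1,M_2$ be matroids with $E(M_1)\cap E(M_2)=T$, such that $T$ has the same circuits in $M_1$ and in $M_2$ and forms a projective geometry. The \emph{generalized parallel connection} $P_T(M_1,M_2)$ is the matroid on $E(M_1)\cup E(M_2)$ whose flats are exactly the sets $X$ such that $X\cap E(M_i)$ is a flat of $M_i$ for $i=1,2$; Lemma~\ref{lem:gpc} describes it by vectors. The projective geometry $T$ may have any rank. For rank $0$ this is the direct sum, and for rank $1$ it is the \emph{parallel connection} at a point.

Let $\mathcal C$ be the class of matroids obtained from projective geometries and circuits by sequences of the following operations: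
\begin{enumerate}
\item[(i)] generalized parallel connection across a projective geometry;
\item[(ii)] tipped coning;
\item[(iii)] tipless coning of a triangle-free matroid.
\end{enumerate}
The restriction in (iii) is needed, because the tipless cone over a triangle has six points in rank $3$ and so is $M(K_4)$.

For a partition $(X,Y)$ of $E$ put $\lambda(X,Y)=r(X)+r(Y)-r$. The partition is a \emph{$j$-separation} if $\lambda(X,Y)\le j-1$ and $|X|,|Y|\ge j$, and a \emph{vertical $j$-separation} if $\lambda(X,Y)\le j-1$ and $r(X),r(Y)\ge j$. The matroid is \emph{$n$-connected} if it has no $j$-separation with $1\le j<n$, and \emph{vertically $n$-connected} if it has no vertical $j$-separation with $1\le j<n$. \emph{Connected} means $2$-connected. The following conjecture is posed by Douthitt and Oxley~\cite{DO}.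

\begin{quote}
\textbf{Conjecture.} The $3$-connected members of $\mathcal E$ are exactly the $3$-connected members of $\mathcal C$.
\end{quote}

Only the final matroid of a construction is required to be $3$-connected; the starting and intermediate matroids are arbitrary.

\subsection{Results}

One inclusion holds with no connectivity hypothesis.

\begin{theorem}\label{thm:closed}
The class $\mathcal C$ is closed under induced minors, and $\mathcal C\subseteq\mathcal E$.
\end{theorem}

Small cases support the other inclusion: every member of $\mathcal E$ of rank at most $4$ lies in $\mathcal C$ (Proposition~\ref{prop:rank4all}). One may also expect that $3$-connectivity removes the sparse, loosely connected members of $\mathcal E$ that $\mathcal C$ could miss. It does not, because coning turns a connected matroid into a $3$-connected one and preserves both membership in $\mathcal E$ and non-membership in $\mathcal C$. The \emph{theta graph} $\Theta_{i,j,k}$ consists of two vertices joined by three internally disjoint paths with $i,j,k$ edges, at most one of these numbers being $1$.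

\begin{theorem}\label{thm:counter}
\begin{enumerate}
\item[(a)] For every connected $N\in\mathcal E$ of rank at least $1$, the cone $A(N)$ is a $3$-connected member of $\mathcal E$, and $A(N)\in\mathcal C$ if and only if $N\in\mathcal C$.
\item[(b)] For every $r\ge6$ there is a vertically $(r-3)$-connected, hence $3$-connected, matroid of rank $r$ in $\mathcal E\setminus\mathcal C$. It can be chosen to be a tipped cone, and it can also be chosen to be triangle-free. For $r=6$ one may take $A(N)$, with $15$ points, and $A(N)\backslash p$, with $14$ points, where $N=M(\Theta_{2,2,3})$.
\end{enumerate}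
In particular, the conjecture is false.
\end{theorem}

The matroid $M(\Theta_{2,2,3})$ has rank $5$ but is not $3$-connected, so it leaves open whether the conjecture already fails in rank $5$. It does not.

\begin{theorem}\label{thm:sharp}
The conjecture holds in every rank at most $5$: a $3$-connected matroid of rank at most $5$ lies in $\mathcal E$ if and only if it lies in $\mathcal C$.
\end{theorem}

Finally, among graphic matroids $M(\Theta_{2,2,3})$ is the only obstruction besides $M(K_4)$. A graph $G$ is obtained from $G_1$ and $G_2$ by \emph{gluing along an edge} if $G=G_1\cup G_2$ and $G_1\cap G_2$ consists of one edge and its two ends.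

\begin{theorem}\label{thm:graphic}
Let $G$ be a simple graph with $M(G)\in\mathcal E$. The following are equivalent.
\begin{enumerate}
\item[(a)] $M(G)\in\mathcal C$.
\item[(b)] $M(G)$ has no induced minor isomorphic to $M(\Theta_{2,2,3})$.
\item[(c)] Each block of $G$ that has an edge is obtained from copies of $K_2$, cycles and graphs $K_{2,n}$ by repeated gluing along edges.
\end{enumerate}
\end{theorem}

Section~\ref{sec:prelim} translates every definition into linear algebra. Theorems~\ref{thm:closed} and~\ref{thm:counter} then take Sections~\ref{sec:closed} and~\ref{sec:cones}. Theorem~\ref{thm:sharp} is proved in Sections~\ref{sec:full}--\ref{sec:rank5}, and Theorem~\ref{thm:graphic} in Section~\ref{sec:graphic}, which can be read directly after Section~\ref{sec:cones}.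

\section{Subspaces, covers and cones}\label{sec:prelim}

Throughout, $M$ is a matroid with point set $E$ spanning $V$, and $r=\dim V$. We write $0$ also for the zero subspace. A \emph{plane} is a $3$-dimensional subspace. A subspace $S$ is \emph{full} if $S\setminus0\subseteq E$.

\subsection{Induced minors}

\begin{lemma}\label{lem:im}
The induced minors of $M$ are exactly the sets of nonzero images of $E\cap W$ in $W/Y$, where $Y\subseteq W$ are subspaces of $V$ and $Y$ is spanned by $E\cap Y$. Consequently $M\in\mathcal E$ if and only if there is no such pair $(Y,W)$ with $\dim W/Y=3$ and exactly six nonzero images. In particular, if $M\in\mathcal E$, then no plane contains exactly six points of $E$.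
\end{lemma}

\begin{proof}
Given $(Y,W)$, restrict to $W$ and contract one by one the points of a basis of $Y$ contained in $E$; this produces the stated set. Conversely, $M$ itself comes from $(0,V)$. Suppose $M_1$ comes from $(Y,W)$. Restricting $M_1$ to a subspace $W'/Y$ gives the set that comes from $(Y,W')$, and contracting the image of a point $x\in E\cap W$ gives the set that comes from $(Y+\langle x\rangle,W)$. This proves the first statement. If the image is a copy of $M(K_4)$, it spans a subspace $W'/Y$ of dimension $3$, and $(Y,W')$ gives the same image. The last statement is the case $Y=0$.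
\end{proof}

Thus $M\in\mathcal E$ says that no contraction of $M$ has a plane with exactly one point missing: whenever six points of a plane are present, so is the seventh.

\subsection{Connectivity}

A \emph{cover} of $M$ is a pair $(P,Q)$ of proper subspaces of $V$ with $E\subseteq P\cup Q$. Its \emph{weight} is $\dim P+\dim Q$. Since $E$ spans $V$, we have $P+Q=V$, and the weight equals $r+\dim(P\cap Q)$.

\begin{lemma}\label{lem:cover}
Let $n\ge2$. Then $M$ is vertically $n$-connected if and only if every cover has weight at least $r+n-1$. For $n\in\{2,3\}$, $M$ is $n$-connected if and only if it is vertically $n$-connected.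
\end{lemma}

\begin{proof}
Let $(P,Q)$ be a cover of weight at most $r+n-2$, and put $X=E\cap P$, $Y=E\setminus P$. Both sets have rank less than $r$, and $\lambda=\lambda(X,Y)\le n-2$. With $j=\lambda+1\le n-1$ we get $r(X)=\lambda+r-r(Y)\ge j$ and $r(Y)=\lambda+r-r(X)\ge j$, so $(X,Y)$ is a vertical $j$-separation. Conversely, let $(X,Y)$ be a vertical $j$-separation with $j\le n-1$. Then $r(X)=\lambda+r-r(Y)\le (j-1)+r-j<r$, and the same holds for $Y$, so $(\langle X\rangle,\langle Y\rangle)$ is a cover of weight $r+\lambda\le r+n-2$. For the last statement, one or two distinct nonzero vectors are independent, so for $j\le2$ the conditions $|X|\ge j$ and $r(X)\ge j$ are equivalent.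
\end{proof}

So $M$ is connected when every cover has weight at least $r+1$, and $3$-connected when every cover has weight at least $r+2$. A \emph{cocycle} is a set $E\setminus H$ with $H$ a hyperplane, that is, the set of points where a nonzero linear functional takes the value $1$. A cocycle contains an even number of points of every triangle. A point $e$ is a \emph{coloop} if $\{e\}$ is a cocycle; a matroid of rank at least $2$ with a coloop is disconnected.

\begin{lemma}\label{lem:conn}
\begin{enumerate}
\item[(a)] If every two points of $M$ lie in a common circuit, then $M$ is connected.
\item[(b)] If $M$ is $3$-connected of rank $r\ge3$, then $M/e$ is connected for every $e\in E$, and every cocycle of $M$ has at least three points.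
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Let $(P,Q)$ be a cover of weight $r$, so $P\cap Q=0$, and both subspaces contain points of $E$. For a circuit $Z$, the sum of $Z\cap P$ equals the sum of $Z\cap Q$, so both sums are $0$, and by minimality $Z\subseteq P$ or $Z\subseteq Q$. Thus a point in $P$ and a point in $Q$ lie in no common circuit.

(b) The preimages in $V$ of a cover of $M/e$ of weight $r-1$ form a cover of $M$ of weight $r+1$. If $|E\setminus H|\le2$, then $(H,\langle E\setminus H\rangle)$ is a cover of weight at most $r+1$.
\end{proof}

\subsection{Generalized parallel connections}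

\begin{lemma}\label{lem:gpc}
Suppose $E\subseteq V_1\cup V_2$ for subspaces $V_1,V_2$ of $V$ whose intersection $U$ is full. Then $M=P_T(M|V_1,M|V_2)$ with $T=U\setminus0$. Conversely, every generalized parallel connection $P_T(M_1,M_2)$ across a projective geometry arises in this way, with $M|V_i=M_i$; if $T\ne E(M_1)$ and $T\neq E(M_2)$, then $V_1$ and $V_2$ are proper, and if $T=E(M_2)$, then $P_T(M_1,M_2)=M_1$.
\end{lemma}

\begin{proof}
A flat $E\cap W$ of $M$ meets $V_i$ in the flat $E\cap(W\cap V_i)$ of $M|V_i$. Conversely, let $X\subseteq E$ be such that $F_i=X\cap V_i$ is a flat of $M|V_i$ for $i=1,2$. Put $W_i=\langle F_i\rangle$, so that $E\cap W_i=F_i$, and put $W=W_1+W_2$. By the modular law, $W\cap V_1=W_1+(W_2\cap U)$. A nonzero element of $W_2\cap U$ is a point of $E$ because $U$ is full, so it lies in $F_2\cap U\subseteq X\cap V_1=F_1$. Hence $W\cap V_1=W_1$, and the same argument gives $W\cap V_2=W_2$. Therefore $E\cap W=F_1\cup F_2=X$, and $X$ is a flat of $M$.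

Now let $M_1,M_2,T$ be given, with $M_i$ spanning $V_i$. The span of $T$ in $V_i$ is $T\cup0$, and the identity map of $T$ extends to a linear isomorphism between these two spans. Glue $V_1$ and $V_2$ along it. In the resulting space, $V_1\cap V_2=T\cup0$ is full and $E=E(M_1)\cup E(M_2)$ meets $V_i$ in $E(M_i)$. By the first part this matroid has the required flats. A point of $E(M_2)\setminus T$ lies outside $V_1$, and a point of $E(M_1)\setminus T$ lies outside $V_2$. If $T=E(M_2)$, then $V_2\subseteq V_1$.
\end{proof}

In particular, a disconnected matroid has a cover $(P,Q)$ with $P\cap Q=0$, so it is the direct sum of two restrictions to flats of smaller rank.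

\subsection{Cones}

For $t\in V\setminus0$, call $M$ \emph{$t$-invariant} if $y+t\in E$ for all $y\in E\setminus\{t\}$. If moreover $t\in E$, call $t$ a \emph{tip} of $M$. Both cones over $N$ are $p$-invariant, and $N$ is their image in $V/\langle p\rangle$. A tipped cone has an odd number of points and a tipless cone an even number, and both have rank $r(N)+1$ when $N$ is nonempty.

\begin{lemma}\label{lem:cone}
Let $M$ be $t$-invariant. Write bars for images in $V/\langle t\rangle$, and let $N=\overline E\setminus0$.
\begin{enumerate}
\item[(a)] If $W$ is a subspace with $t\notin W$, then projection maps $W$ isomorphically onto $\overline W$ and $E\cap W$ onto $N\cap\overline W$. In particular $N\cong M|H$ for every hyperplane $H$ with $t\notin H$.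
\item[(b)] If $t\in E$, then $M=A(N)$ with $N=M/t$. If $t\notin E$, then $M$ is the tipless cone over $N$.
\item[(c)] Let $t\notin E$. If $M\in\mathcal E$, then $N$ is triangle-free. If $N$ is triangle-free, then $M$ is triangle-free.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Both lifts of a point of $N$ lie in $E$, and exactly one of them lies in $W$ when the point is in $\overline W$.

(b) With $H$ as in (a) we have $E\setminus\{t\}=(E\cap H)\cup(t+(E\cap H))$.

(c) The preimage of the span of a triangle of $N$ is a plane that contains exactly six points of $E$, all but $t$. The span of a triangle of $M$ is full, so it does not contain $t$, and by (a) the triangle projects to a triangle of $N$.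
\end{proof}

\subsection{Rank at most three}

Let $P(L,L)=\{d,a,a+d,b,b+d\}$, with $d,a,b$ independent, be the parallel connection of two triangles at the \emph{base point} $d$.

\begin{lemma}\label{lem:rank3}
The members of $\mathcal E$ of rank $3$ are $U_{3,3}$, $C_4$, the direct sum of a triangle and a point, $P(L,L)$, and $F_7$; they have $3,4,4,5,7$ points. The first and the third are disconnected. Every member of $\mathcal E$ of rank at most $3$ lies in $\mathcal C$.
\end{lemma}

\begin{proof}
A matroid of rank $3$ lies in $\mathcal E$ exactly when it does not have six points. Three spanning points form $U_{3,3}$. If $|E|=4$, consider the three missing points. If they form a triangle, then $E$ is the complement of a $2$-dimensional subspace, of the form $\{a,b,c,a+b+c\}=C_4$. If they form a basis $a,b,c$, then $E=\{a+b,a+c,b+c\}\cup\{a+b+c\}$ is a triangle with a coloop. If two points are missing and $d$ is their sum, then $E$ is the union of the other two lines through $d$, which is $P(L,L)$. Each of the five matroids is a circuit, a projective geometry, or a generalized parallel connection of projective geometries. In rank at most $2$ the only matroid that is not a projective geometry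 is $U_{2,2}$, a direct sum of two points.
\end{proof}

Both $C_4$ and $P(L,L)$ lie in the union of two lines, a cover of weight $4$, so $F_7$ is the only $3$-connected member of $\mathcal E$ of rank $3$.

\section{The class $\mathcal C$ is closed under induced minors}\label{sec:closed}

To show that a given matroid is not in $\mathcal C$ we look at the last step of a construction.

\begin{lemma}\label{lem:last}
Every $M\in\mathcal C$ is a projective geometry, a circuit, a tipped cone, or a tipless cone over a triangle-free matroid, or has a cover $(V_1,V_2)$ with $V_1\cap V_2$ full.
\end{lemma}

\begin{proof}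
Take a construction of $M$ with the fewest operations. If its last operation is $M=P_T(M_1,M_2)$, then $T\neq E(M_1),E(M_2)$, for otherwise $M$ equals $M_2$ or $M_1$ and has a shorter construction. Lemma~\ref{lem:gpc} gives the cover.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:closed}]
We show by induction on the number of operations in a construction of $M\in\mathcal C$ that $M|W\in\mathcal C$ for every subspace $W$ and $M/e\in\mathcal C$ for every $e\in E$. Closure under induced minors follows by iterating. We may take $W=\langle E\cap W\rangle$.

\emph{Starting matroids.} Flats and contractions of projective geometries are projective geometries. A proper flat of $C_n$ is independent, hence a direct sum of points, and $C_n/e$ is $C_{n-1}$ if $n\ge4$ and a point if $n=3$.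

\emph{Generalized parallel connections.} Let $M=P_T(M_1,M_2)$, with $V_1,V_2,U$ as in Lemma~\ref{lem:gpc}. The set $E\cap W$ lies in $(V_1\cap W)\cup(V_2\cap W)$, and $U\cap W$ is full, so $M|W$ is a generalized parallel connection of restrictions of $M_1$ and $M_2$ to flats. If $e\in U$, then $V_1/\langle e\rangle$ and $V_2/\langle e\rangle$ contain all points of $M/e$, they meet in the full subspace $U/\langle e\rangle$, and the restrictions of $M/e$ to them are $M_1/e$ and $M_2/e$. Let $e\in V_1\setminus U$; the case $e\in V_2\setminus U$ is the same with the indices exchanged. Put $V_2'=V_2+\langle e\rangle$. Then $V_1\cap V_2'=U+\langle e\rangle$, whose image in $V/\langle e\rangle$ is the image of $U$ and is full. The restriction of $M/e$ to $V_1/\langle e\rangle$ is $M_1/e$. A point of $M_1$ in $V_2'$ lies in $U+\langle e\rangle$ and so maps into the image of $U$; hence the restriction of $M/e$ to $V_2'/\langle e\rangle$ is the image of $M_2$, which is isomorphic to $M_2$ since $e\notin V_2$. So $M/e=P_T(M_1/e,M_2)$.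

\emph{Cones.} Let $M$ be $A(N)$, or $A(N)\backslash p$ with $N$ triangle-free, and let bars denote images modulo $p$. If $p\notin W$, then $M|W\cong N|\overline W$ by Lemma~\ref{lem:cone}(a). If $p\in W$, then $M|W$ is the cone of the same kind over $N|\overline W$, which is triangle-free when $N$ is. We have $A(N)/p=N$. For a point $x\ne p$, the matroid $M/x$ is invariant under the image of $p$, and this image is a point of $M/x$ because it is the image of $x+p\in E$. Contracting it gives the nonzero images of $E$ in $V/\langle x,p\rangle$, that is, $N/\bar x$. So $M/x=A(N/\bar x)$ in both cases.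

It remains to show that $M(K_4)\notin\mathcal C$; closure then gives $\mathcal C\subseteq\mathcal E$. We use Lemma~\ref{lem:last}. With six points in rank $3$, $M(K_4)$ is neither a projective geometry nor a circuit. Two proper subspaces of $\mathbb F_2^3$ contain at most five nonzero vectors, so it has no cover. It is not a tipped cone, since six is even. If it is a tipless cone over $N$, then $N$ has three points and rank $2$, so $N$ is a triangle.
\end{proof}

\section{Cones over a theta graph}\label{sec:cones}

\subsection{A connected matroid in $\mathcal E\setminus\mathcal C$}

A theta graph has one more edge than it has vertices, so its cycle matroid has $|E|-r=2$ and lies in $\mathcal E$ by~\eqref{eq:corank}. Each cycle is the union of two of the three paths, so every two edges lie on a common cycle, and the cycle matroid is connected by Lemma~\ref{lem:conn}(a). Let $u,v$ be the two vertices of degree $3$ and $t=\chi_u+\chi_v$; the edges of each path sum to $t$, and the spans of the three paths meet in $\langle t\rangle$.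

Which theta graphs can $\mathcal C$ produce? If one path is a single edge, then $t$ is a point, and the matroid is the parallel connection at $t$ of two circuits. If no path is a single edge, then $t$ is not a point, $\langle t\rangle$ is not full, and operation (i) cannot glue along it. For $\Theta_{2,2,2}$ operation (iii) comes to the rescue: the point set $\{a,a+t,b,b+t,c,c+t\}$ is $t$-invariant, so it is the tipless cone over $U_{3,3}$. The next theta graph without a single-edge path is $\Theta_{2,2,3}$. Its points are $a_1,a_2,b_1,b_2,c_1,c_2,c_3$ with
\[
a_1+a_2=b_1+b_2=c_1+c_2+c_3=t ,
\]
and $a_1,a_2,b_1,c_1,c_2$ is a basis.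

\begin{lemma}\label{lem:theta}
The matroid $N=M(\Theta_{2,2,3})$ is a connected triangle-free member of $\mathcal E$ of rank $5$ with $7$ points, and $N\notin\mathcal C$.
\end{lemma}

\begin{proof}
The three circuits have sizes $4,5,5$, so $N$ is triangle-free. It remains to exclude the alternatives of Lemma~\ref{lem:last}. With $7$ points in rank $5$, $N$ is neither a projective geometry nor a circuit. A tipped cone over a nonempty matroid contains a triangle, and a tipless cone has an even number of points. Suppose that $(V_1,V_2)$ is a cover with $U=V_1\cap V_2$ full. A full subspace of dimension at least $2$ contains a triangle, and $U=0$ would make $N$ disconnected, so $U=\langle x\rangle$ for a point $x$. The cover has weight $6$, and $(V_1/U,V_2/U)$ is a cover of $N/x$ of weight $4=r(N/x)$, so $N/x$ is disconnected. But $N/x$ is $M(\Theta_{1,2,3})$ if $x$ is an $a_i$ or a $b_i$, and $M(\Theta_{2,2,2})$ if $x$ is a $c_i$, and both are connected.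
\end{proof}

The matroid $N$ is not a counterexample to the conjecture, since $\langle a_1,a_2\rangle$ and the $4$-dimensional span of the other five points form a cover of weight $6=r+1$. Coning destroys this cover. In $A(N)$, a subspace of a cover that misses the tip $p$ contains at most one point of each pair $\{x,x+p\}$, and this forces the other subspace to be everything. So both subspaces contain $p$, and each costs one more dimension while the rank rises by only one. The next two lemmas make this precise.

\subsection{Coning preserves $\mathcal E$ and raises connectivity}

In this subsection $E$ is the point set of a cone over $N$, $p$ is the added vector, and bars denote images modulo $p$.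

\begin{lemma}\label{lem:coneE}
If $N\in\mathcal E$, then $A(N)\in\mathcal E$. If moreover $N$ is triangle-free, then $A(N)\backslash p\in\mathcal E$.
\end{lemma}

\begin{proof}
Let $(Y,W)$ be a pair as in Lemma~\ref{lem:im} with $\dim W/Y=3$, and let $I$ be the set of nonzero images of $E\cap W$ in $W/Y$. We show $|I|\neq6$.

If $p\in Y$, then $W/Y=\overline W/\overline Y$, the space $\overline Y$ is spanned by points of $N$, and $I$ is the set of nonzero images of $N\cap\overline W$. So $|I|\ne6$ because $N\in\mathcal E$. If $p\notin W$, then by Lemma~\ref{lem:cone}(a) projection carries $(Y,W)$ and $E\cap W$ isomorphically to $(\overline Y,\overline W)$ and $N\cap\overline W$, with the same conclusion.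

Let $p\in W\setminus Y$, and let $p'\neq0$ be the image of $p$ in $W/Y$. If $v\in I\setminus\{p'\}$ is the image of $x\in E\cap W$, then $x\ne p$, and $x+p\in E\cap W$ has image $v+p'\notin\{0,p'\}$. So $I\setminus\{p'\}$ splits into pairs $\{v,v+p'\}$, and $|I|$ is odd whenever $p'\in I$. This happens in the tipped case. It also happens if $Y\neq0$, since then some $x\in E$ lies in $Y$ and $x+p\in E$ maps to $p'$. In the remaining case the cone is tipless and $Y=0$; six points in $W$ would project to three points of $N$ in the $2$-dimensional space $\overline W$, a triangle.
\end{proof}

The last sentence is the only place where $N$ must be triangle-free.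

\begin{lemma}\label{lem:coneconn}
Let $N$ have rank $s\ge1$ and be vertically $n$-connected, where $n\ge2$. Then $A(N)$ is vertically $(n+1)$-connected, and so is $A(N)\backslash p$ if $s>n$.
\end{lemma}

\begin{proof}
The cone has rank $s+1$. By Lemma~\ref{lem:cover}, suppose that it has a cover $(P,Q)$ of weight at most $(s+1)+(n+1)-2=s+n$. If $p\in P\cap Q$, then $(\overline P,\overline Q)$ is a cover of $N$ of weight at most $s+n-2$, a contradiction. Suppose $p$ lies in exactly one of the two subspaces, say $p\in P\setminus Q$. Since $P$ is proper, some $x\in E$ lies outside $P$; then $x+p\in E$ lies outside $P$ as well, so $x,x+p\in Q$ and $p\in Q$, a contradiction. Finally suppose $p\notin P\cup Q$, which requires the cone to be tipless. Each of $P,Q$ contains at most one point of each pair $\{x,x+p\}\subseteq E$, hence exactly one. So $\overline P$ and $\overline Q$ contain $N$, and $\dim P=\dim Q=s$. Then $2s\le s+n$, contrary to $s>n$.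
\end{proof}

Some hypothesis on $s$ is needed: a single point is connected, and its tipless cone $U_{2,2}$ is disconnected.

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
(a) The cone $A(N)$ lies in $\mathcal E$ by Lemma~\ref{lem:coneE}, and it is $3$-connected by Lemmas~\ref{lem:coneconn} and~\ref{lem:cover}. If $N\in\mathcal C$, then $A(N)\in\mathcal C$ by operation (ii). If $A(N)\in\mathcal C$, then $N=A(N)/p\in\mathcal C$ by Theorem~\ref{thm:closed}.

(b) Let $N_0=N_0'=M(\Theta_{2,2,3})$, let $N_{k+1}$ be the tipped cone over $N_k$, and let $N'_{k+1}$ be the tipless cone over $N'_k$. Both $N_k$ and $N_k'$ have rank $5+k$. Every $N_k'$ is triangle-free by Lemma~\ref{lem:cone}(c), so all these matroids lie in $\mathcal E$ by Lemmas~\ref{lem:theta} and~\ref{lem:coneE}. Since $N_0$ is connected and $5+k>k+2$, Lemma~\ref{lem:coneconn} shows by induction that $N_k$ and $N_k'$ are vertically $(k+2)$-connected. For $r=5+k\ge6$ this is vertical $(r-3)$-connectivity with $r-3\ge3$, so both are $3$-connected. Contracting the tip of $N_{k+1}$ gives $N_k$, and $N_k'$ is isomorphic to the restriction of $N'_{k+1}$ to a hyperplane, by Lemma~\ref{lem:cone}(a). So $N_0$ is an induced minor of every $N_k$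 and $N_k'$. As $N_0\notin\mathcal C$, Theorem~\ref{thm:closed} gives $N_k,N_k'\notin\mathcal C$. For $k=1$ the numbers of points are $2\cdot7+1=15$ and $2\cdot7=14$.
\end{proof}

\begin{remark}
Part (a) shows that the conjecture is equivalent to the equality $\mathcal E=\mathcal C$. Indeed, if the conjecture held, then every connected $N\in\mathcal E$ would lie in $\mathcal C$ by (a), and every other member of $\mathcal E$ is a direct sum of connected ones.
\end{remark}

\section{Full subspaces and fibers}\label{sec:full}

We turn to Theorem~\ref{thm:sharp}. The plan is to find a point $e$ such that $M/e$ is a known matroid and then to determine how $M$ can lie over $M/e$. This section collects the consequences of ``six points force the seventh'' that control such lifts. In all of it, $M\in\mathcal E$.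

\subsection{Cosets of a full subspace}

For a full subspace $S$ and $y\in E\setminus S$ put $X_y=\{s\in S: y+s\in E\}$. Then $0\in X_y$ and $E\cap(y+S)=y+X_y$.

\begin{lemma}\label{lem:B}
The set $X_y$ is a subspace of $S$, and it depends only on the coset $y+S$. In particular, the number of points of $E$ in a coset of a full subspace $S$, other than $S$ itself, is $0$ or a power of $2$.
\end{lemma}

\begin{proof}
For distinct nonzero $s,s'\in X_y$, the plane $\langle y,s,s'\rangle$ contains the six points $s$, $s'$, $s+s'$, $y$, $y+s$, $y+s'$ of $E$, hence also $y+s+s'$. If $y'\in y+X_y$, then $X_{y'}=(y+y')+X_y=X_y$.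
\end{proof}

\begin{corollary}\label{cor:A}
If a hyperplane $H$ is full, then $E=(H\setminus0)\cup(y+R)$ for a point $y\notin H$ and a subspace $R$ of $H$. Thus $M$ is the generalized parallel connection across $R$ of the projective geometries on $H$ and $R+\langle y\rangle$, and $M\in\mathcal C$.
\end{corollary}

\begin{proof}
Take $y\in E\setminus H$ and $R=X_y$, and apply Lemma~\ref{lem:gpc}.
\end{proof}

To compare two cosets, we contract a point that merges them into one.

\begin{lemma}\label{lem:compare}
Let $S$ be full and let $y,z,u\in E\setminus S$ satisfy $y+z+u\in S$. Then $X_y$ and $X_z$ are not two distinct hyperplanes of $S$.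
\end{lemma}

\begin{proof}
Put $\sigma=y+z+u$. Projection to $V/\langle u\rangle$ is injective on $S$, the image of $S$ is full in $M/u$, and the image of $y$ lies outside it because $y\notin S$ and $y+u=z+\sigma\notin S$. For $s\in S$, the image of $y+s$ is a point of $M/u$ if and only if $y+s\in E$ or $y+s+u=z+(\sigma+s)\in E$. By Lemma~\ref{lem:B} in $M/u\in\mathcal E$, the set $X_y\cup(\sigma+X_z)$ is a subspace. If $X_y\ne X_z$ are hyperplanes of $S$ and $\dim S=m$, then $X_y\cap(\sigma+X_z)$ is the solution set of two independent linear equations and has $2^{m-2}$ elements, so the union has $3\cdot2^{m-2}$ elements, which is not a power of $2$.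
\end{proof}

\subsection{Lifting a projective geometry}

Fix $e\in E$, and let $V'=V/\langle e\rangle$ and $E'=E(M/e)$. The \emph{fiber} of $v\in E'$ is the set of its lifts in $E$; it has one or two elements. Call $v$ \emph{doubled} if it has two, and let $D\subseteq E'$ be the set of doubled points. Thus $|E|=1+|E'|+|D|$, and $e$ is a tip if and only if $D=E'$.

\begin{lemma}\label{lem:R1}
No triangle of $M/e$ has exactly two doubled points.
\end{lemma}

\begin{proof}
The preimage of its span would be a plane with $1+2+2+1=6$ points.
\end{proof}

\begin{lemma}\label{lem:C}
Suppose $M/e$ is a projective geometry of rank $n\ge3$. Then $W=D\cup0$ is a subspace of $V'$. Let $\widehat W$ be its preimage in $V$.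
\begin{enumerate}
\item[(a)] If $W=V'$, then $M$ is a projective geometry.
\item[(b)] If $0\ne W\ne V'$, then $\widehat W=X\oplus\langle e\rangle$ for a subspace $X$ each nonzero element of which is a tip of $M$.
\item[(c)] If $W=0$, then $E=\{e\}\cup(H\setminus0)$ or $E=e+H$ for a hyperplane $H$ of $V$ with $e\notin H$.
\end{enumerate}
In particular, $M$ has a tip whenever $D\neq\emptyset$.
\end{lemma}

\begin{proof}
For distinct $u,v\in D$ the set $\{u,v,u+v\}$ is a triangle of $M/e$, so $u+v\in D$ by Lemma~\ref{lem:R1}. Hence $W$ is a subspace, and $\widehat W$ is full. This gives (a).

(b) Take $S=\widehat W$ and $y\in E\setminus S$. The image of $y+S$ in $V'$ is a coset of $W$ other than $W$; each of its $|W|$ elements has a fiber of size one. So $|X_y|=|W|=|S|/2$ and $e\notin X_y$: the subspace $X_y$ is a hyperplane of $S$ that avoids $e$. Let $y,z\in E\setminus S$. If they lie in the same coset of $S$, then $X_y=X_z$ by Lemma~\ref{lem:B}. Otherwise $y+z\notin S$, the coset $y+z+S$ contains a point $u$ of $E$ because $E'=V'\setminus0$, and Lemma~\ref{lem:compare} gives $X_y=X_z$. So all $X_y$ equal one subspace $X$. Let $0\ne x\in X$. Then $x\in E$, translation by $x$ preserves $E\setminus S$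 by the definition of $X$, and it preserves $S\setminus\{0,x\}$. So $x$ is a tip.

(c) Each $v\in E'$ has a unique lift $\hat v\in E$. We measure how far $v\mapsto\hat v$ is from additive. For a line $\ell=\{u,v,u+v\}$ of $V'$ put $\delta(\ell)=\hat u+\hat v+\widehat{u+v}\in\{0,e\}$, and call $\ell$ an \emph{$e$-line} if $\delta(\ell)=e$. We show first that $\delta$ is constant on the seven lines of each plane $P$ of $V'$. Let $\tau$ be the number of $e$-lines in $P$, and let $\tau_u$ be the number of them through $u\in P\setminus0$.

First, $\tau_u\ne2$. Consider $M/\hat u\in\mathcal E$ and its point $e$. For a line $\ell=\{u,v,u+v\}$, the points of $E$ in the coset $\hat v+\langle e,\hat u\rangle$ are $\hat v$ and $\widehat{u+v}=\hat v+\hat u+\delta(\ell)$. Modulo $\hat u$ they become $\hat v$ and $\hat v+\delta(\ell)$, so the point of $M/\hat u/e$ given by $\ell$ is doubled exactly when $\ell$ is an $e$-line. The three lines of $P$ through $u$ give a triangle of $M/\hat u/e$, and Lemma~\ref{lem:R1} applies.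

Second, $\tau\equiv\tau_u\pmod2$. Each point of $P$ other than $u$ lies on exactly two of the four lines of $P$ that avoid $u$, so the values of $\delta$ on these four lines sum to $0$, and an even number of them are $e$-lines.

If $\tau$ is even, then every $\tau_u$ is $0$, and $\tau=0$. If $\tau$ is odd, then every $\tau_u$ is $1$ or $3$. If $\alpha$ points have $\tau_u=3$, counting incidences gives $7+2\alpha=3\tau$, so $(\tau,\alpha)$ is $(3,1)$, $(5,4)$ or $(7,7)$. If $\tau=5$, a point on exactly one of the two lines that are not $e$-lines has $\tau_u=2$, which is impossible. If $\tau=3$, the $e$-lines are the three lines through one point $u$. Write $P=\langle u,a,b\rangle$ and $c=a+b+u$. The lines $\{a,b,a+b\}$, $\{a,c,b+u\}$, $\{b,c,a+u\}$ avoid $u$, so $\hat a+\hat b$, $\hat a+\hat c$, $\hat b+\hat c$ are the lifts of $a+b$, $b+u$, $a+u$. Thus the plane $\langle\hat a,\hat b,\hat c\rangle$ contains six points of $E$, and its seventh nonzero vector is $\widehat{a+b}+\hat c=\hat u+e\notin E$, because $\{u,a+b,c\}$ is an $e$-line. This contradicts Lemma~\ref{lem:im}. Hence $\tau\in\{0,7\}$.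

Two lines of $V'$ that meet lie in a common plane, and two disjoint lines both meet a third line, so $\delta$ is constant on all lines. If $\delta\equiv0$, the lifts together with $0$ form a subspace $H$ with $2^n$ elements, $e\notin H$, and $E=\{e\}\cup(H\setminus0)$. If $\delta\equiv e$, then $(e+\hat u)+(e+\hat v)=e+\widehat{u+v}$, so $H=e+E$ is a subspace with $2^n$ elements, $E=e+H$, and $e\notin H$ since $0\notin E$.

For the last statement, $e$ is a tip in case (a), and $X\neq0$ in case (b).
\end{proof}

\section{Rank four}\label{sec:rank4}

We need two statements in rank $4$: the list of $3$-connected members of $\mathcal E$, which are the possible $3$-connected contractions in rank $5$, and the membership in $\mathcal C$ of all members of $\mathcal E$, which handles the pieces of a cone or a generalized parallel connection.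

\begin{proposition}\label{prop:rank4conn}
The $3$-connected members of $\mathcal E$ of rank $4$ are $PG(3,2)$, $A(P(L,L))$, $A(C_4)$ and $AG(3,2)$. All four lie in $\mathcal C$.
\end{proposition}

\begin{proof}
If $AG(3,2)=V\setminus H$ and $0\neq h\in H$, then $AG(3,2)$ is $h$-invariant, and its image modulo $h$ is the complement of a $2$-dimensional subspace in rank $3$; so $AG(3,2)$ is the tipless cone over $C_4$. Also $PG(3,2)=A(F_7)$. Hence all four matroids lie in $\mathcal C\subseteq\mathcal E$. The matroids $C_4$, $P(L,L)$, $F_7$ are connected by Lemma~\ref{lem:conn}(a), so the four cones are $3$-connected by Lemma~\ref{lem:coneconn} with $s=3$, $n=2$.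

Let $M\in\mathcal E$ be $3$-connected of rank $4$. By Lemmas~\ref{lem:conn} and~\ref{lem:rank3}, cocycles have at least three points, and each $M/e$ is $C_4$, $P(L,L)$ or $F_7$, so
\begin{equation}\label{eq:457}
|E(M/e)|\in\{4,5,7\}\quad\text{for all } e\in E .
\end{equation}

\emph{Some plane $H$ is full.} By Corollary~\ref{cor:A}, $E=(H\setminus0)\cup(y+R)$, and the cocycle $y+R$ has at least three points, so $\dim R\in\{2,3\}$. If $\dim R=3$, then $M=PG(3,2)$. If $\dim R=2$, then $E$ is the union of the full planes $H$ and $R+\langle y\rangle$. A nonzero $x\in R$ is a tip, and $M/x$ consists of two triangles with one common point, so $M=A(P(L,L))$; it is also the generalized parallel connection of two Fano planes across a triangle.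

\emph{No plane is full.} Then every plane has at most five points. Let $b_1,\dots,b_4\in E$ be a basis, with coordinate functionals $\xi_1,\dots,\xi_4$. Each $\xi_i$ equals $1$ on at least two points outside the basis. If there were at most two such points, both would have all coordinates $1$ and would coincide. So $|E|\ge7$. We claim that $M$ is triangle-free if $|E|=7$. Let $c_1,c_2,c_3$ be the points outside the basis and $R_i=\{j:\xi_i(c_j)=1\}$. Then $|R_i|\ge2$, and $R_i\ne R_k$ for $i\ne k$, since otherwise the cocycle of $\xi_i+\xi_k$ is $\{b_i,b_k\}$. So the $R_i$ are the four subsets of $\{1,2,3\}$ of size at least $2$, and each $j$ lies in three of them. Then $\xi_1+\dots+\xi_4$ equals $1$ on all of $E$, and $E$ contains no triangle.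

Suppose $M$ is triangle-free. Then $|E(M/e)|=|E|-1\ge6$, so $|E|=8$ by~\eqref{eq:457}. For $e\in E$, the sets $E$ and $e+E$ are disjoint and have eight elements each, so $V\setminus E=e+E$ for every $e\in E$. Two elements of $V\setminus E$ can be written $e+e'$ and $e+e''$ with $e',e''\in E$, and their sum lies in $e'+E=V\setminus E$. So $V\setminus E$ is a hyperplane and $M=AG(3,2)$.

Suppose $M$ has a triangle $L$; then $|E|\ge8$. Each of the three planes containing $L$ has at most two further points, so $|E|\le9$, and two further points in one plane sum to a point of $L$. For $e\in L$, let $k_e$ be the number of planes containing $L$ with two further points that sum to $e$. The triangles through $e$ other than $L$ are given by these pairs, so $|E(M/e)|=|E|-2-k_e$. If $|E|=8$, two of the planes have two further points, so $\sum k_e=2$; but $6-k_e\in\{4,5,7\}$ forces each of the three numbers $k_e$ to be at least $1$. So $|E|=9$ and $\sum k_e=3$, and $7-k_e\in\{4,5,7\}$ gives $k_e\in\{0,2,3\}$. Hence one point $p\in L$ has $k_p=3$. It lies in four triangles, which contain all of $E$, so $p$ is a tip with $|E(M/p)|=4$, and $M=A(C_4)$.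
\end{proof}

\begin{proposition}\label{prop:rank4all}
Every member of $\mathcal E$ of rank at most $4$ lies in $\mathcal C$.
\end{proposition}

\begin{proof}
By Lemma~\ref{lem:rank3} and Proposition~\ref{prop:rank4conn}, and since a disconnected matroid is a direct sum of restrictions of smaller rank, we may assume that $M$ has rank $4$ and is connected but not $3$-connected. Then $M$ has a cover $(P,Q)$ of weight $5$ and none of weight $4$. So $\dim P=3$, $\dim Q=2$ after naming, $P\cap Q=\langle t\rangle$, and $Q\setminus P=\{y,y+t\}$. Both $y$ and $y+t$ lie in $E$, for otherwise $M$ has a coloop. If $t\in E$, then $M$ is the parallel connection of $M|P$ and $M|Q$, which lie in $\mathcal C$ by Lemma~\ref{lem:rank3}.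

Let $t\notin E$ and $E_0=E\cap P$. Then $E_0$ spans $P$, since otherwise $(\langle E_0\rangle,Q)$ is a cover of weight at most $4$. Identifying $V/\langle y\rangle$ with $P$ gives $M/y\cong E_0\cup\{t\}$. Both $E_0$ and $E_0\cup\{t\}$ are rank-$3$ members of $\mathcal E$, with sizes in $\{3,4,5,7\}$ that differ by one, so $|E_0|\in\{3,4\}$.

If $E_0=\{a,b,c\}$ and $t$ is the sum of two of these points, say $t=a+b$, then $E\setminus\{c\}\subseteq\langle a,b,y\rangle$ and $c$ is a coloop. So $t=a+b+c$, and $E$ is the basis $a,b,c,y$ with its sum: $M=C_5$.

If $|E_0|=4$, then $E_0\cup\{t\}=P(L,L)$. If $t$ is the base point, then $E=\{a,a+t,b,b+t,y,y+t\}$ is the tipless cone over $U_{3,3}$. Otherwise the base point is some $d\ne t$, and $E=\{d,a,a+d,t+d,y,y+t\}$. The subspaces $\langle d,a\rangle$ and $\langle d,t,y\rangle$ meet in $\langle d\rangle$, so $M$ is the parallel connection at $d$ of the triangle $\{d,a,a+d\}$ and the circuit $\{d,t+d,y,y+t\}$.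
\end{proof}

\section{Rank five}\label{sec:rank5}

\subsection{A $3$-connected contraction}

\begin{proposition}\label{prop:contract}
If $M\in\mathcal E$ is $3$-connected of rank $5$, then $M/e$ is $3$-connected for some $e\in E$.
\end{proposition}

\begin{proof}
Suppose not. Each point then produces a small cocycle, and we show that three such cocycles fit inside a small subspace.

\emph{Step 1: the cover at a point.} For $e\in E$, the preimages of a cover of $M/e$ of weight at most $5$ form a cover $(A,B)$ of $M$ of weight at most $7$ with $e\in A\cap B$. As $M$ is $3$-connected, the weight is $7$, so after naming $\dim A=3$, $\dim B=4$, $\dim(A\cap B)=2$. The cocycle $X=E\setminus B$ lies in the four-element set $A\setminus B$, so $3\le|X|\le4$. Any three elements of $A\setminus B$ are independent, because the sum of two of them lies in $B$; in particular $X$ spans $A$.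

\emph{Step 2: comparing two covers.} Fix one such triple $A,B,X$. Let $f\in X$, and let $A',B',X'$ be a triple for the point $f$, so $f\in A'\cap B'$. If $X\cap X'=\emptyset$, then $X'\subseteq B$, so $A'=\langle X'\rangle\subseteq B$, although $f\in A'\setminus B$. If $g,g'\in X\cap X'$ are distinct, then they differ from $f$ since $f\in B'$; so $f,g,g'$ are three elements of $A\setminus B$ that lie in $A'$, and $A=A'$. Then $E\subseteq A\cup(B\cap B')$, where $B\ne B'$ because $f\in B'\setminus B$, and this cover has weight $6$. Both cases are impossible, so $X\cap X'=\{g\}$. Then $X\setminus g\subseteq B'$, $X'\setminus g\subseteq B$, and $g\notin B\cup B'$.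

If $|X|=4$, then $X=A\setminus B$ has sum $0$, so $g$ is the sum of three elements of $B'$, a contradiction; exchanging the roles of the two triples excludes $|X'|=4$. Write $X'=\{g,k,k^*\}$, a basis of $A'$ disjoint from $B'$. The nonzero elements of $A'\cap B'$ are $g+k$, $g+k^*$, $k+k^*$, and $f$ is one of them. Since $k+k^*\in B$ and $f\notin B$, we may name the points so that $f=g+k$. We have shown:
\begin{quote}
$(\star)$\quad $|X|=3$, and for each $f\in X$ there are $g\in X\setminus f$ with $f+g\in E$ and a three-point cocycle $X'\supseteq\{g,f+g\}$ with $X\cap X'=\{g\}$.
\end{quote}

\emph{Step 3: the plane $A$.} The nonzero elements of $A\cap B$ are the three sums of pairs from $X$, and $E\cap(A\setminus B)=X$. If all three sums lay in $E$, the plane $A$ would have exactly six points; this is the only use of $M\in\mathcal E$. By $(\star)$ every element of $X$ is in a pair whose sum lies in $E$. So exactly two sums lie in $E$, and $X=\{a,b,c\}$ with $k=a+c\in E$, $k'=b+c\in E$, $a+b\notin E$.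

\emph{Step 4: three cocycles.} Apply $(\star)$ to $f=a$. Then $g=c$, and there is a cocycle $X_2\supseteq\{c,k\}$ of size three with $b\notin X_2$. It meets the triangle $\{b,c,k'\}$ evenly, so $X_2=\{c,k,k'\}$. Apply $(\star)$ to $f=c$. Exchanging $a$ with $b$ and $k$ with $k'$ preserves $X$ and $X_2$, so we may assume $g=a$. This gives a cocycle $X_3=\{a,k,m\}$ with $m\notin X$. It contains neither $b$ nor $c$, so by parity it does not contain $k'$. Let $Z=\{a,b,c,k,k',m\}$. Each of $b,k',m$ lies in exactly one of $X,X_2,X_3$, and in different ones, so the three functionals are independent. They vanish on $E\setminus Z$, so $r(E\setminus Z)\le2$, while $Z\subseteq\langle a,b,c,m\rangle$. This is a cover of weight at most $6$, a contradiction.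
\end{proof}

\subsection{Setting for the proof of Theorem~\ref{thm:sharp}}

By Theorem~\ref{thm:closed} and Proposition~\ref{prop:rank4all}, it remains to show that a $3$-connected $M\in\mathcal E$ of rank $5$ lies in $\mathcal C$. Suppose $M\notin\mathcal C$. Then:
\begin{enumerate}
\item[(N1)] \emph{$M$ is not $t$-invariant for any $t\in V\setminus0$.} Otherwise Lemma~\ref{lem:cone} shows that $M$ is a cone over a rank-$4$ matroid $N\cong M|H\in\mathcal E$, which is triangle-free if the cone is tipless, and $N\in\mathcal C$ by Proposition~\ref{prop:rank4all}.
\item[(N2)] \emph{$M$ has no cover $(V_1,V_2)$ with $V_1\cap V_2$ full.} Otherwise $M$ is a generalized parallel connection of two members of $\mathcal E$ of rank at most $4$.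
\item[(N3)] \emph{Every cocycle of $M$ has at least three points}, by Lemma~\ref{lem:conn}(b).
\end{enumerate}
Choose $e$ with $M'=M/e$ $3$-connected, and use the notation $V',E',D$ of Section~\ref{sec:full}. By Proposition~\ref{prop:rank4conn}, $M'$ is $PG(3,2)$, $AG(3,2)$, $A(C_4)$ or $A(P(L,L))$. In each case we contradict one of (N1)--(N3).

\subsection{The geometries $PG(3,2)$ and $AG(3,2)$}

Let $M'=PG(3,2)$ and apply Lemma~\ref{lem:C} with $n=4$. If $D\ne\emptyset$, then $M$ has a tip. If $E=e+H$, then $M$ is $h$-invariant for $0\neq h\in H$. If $E=\{e\}\cup(H\setminus0)$, then $\{e\}$ is a cocycle. These contradict (N1), (N1) and (N3).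

Let $M'=AG(3,2)$. Lemma~\ref{lem:C} does not apply to $M$, but it applies after one more contraction. Let $\psi$ be the functional on $V$ with $\psi(e)=0$ that induces the functional on $V'$ equal to $1$ on $E'$; thus $\psi=1$ on $E\setminus e$. Let $x\in E'$, let $\hat x\in E$ be a lift of $x$, and let $M_1=M/\hat x\in\mathcal E$. Then $M_1/e=M'/x$. For $v\in E'\setminus x$ we have $v+x\notin E'$, so the seven points of $E'\setminus x$ have distinct images and $M_1/e=F_7$. The points of $E$ that map into the fiber over the image of $v$ lie over $v$ or $v+x$, hence over $v$; so the image of $v$ is doubled in $M_1/e$ exactly when $v\in D$. By Lemma~\ref{lem:C}, $|D\setminus\{x\}|+1$ is a power of $2$ for every $x\in E'$.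

If $D=E'$, then $e$ is a tip, contrary to (N1). If $\emptyset\neq D\ne E'$, taking $x\in D$ and then $x\notin D$ shows that $|D|$ and $|D|+1$ are both powers of $2$, so $|D|=1$. Hence we can choose $x$ with $D\subseteq\{x\}$. Then $M_1/e$ has no doubled point, and Lemma~\ref{lem:C}(c) provides a functional $\varphi$ on $V$ with $\varphi(\hat x)=0$, $\varphi(e)=1$, and $\varphi$ constant on the seven points of $E$ over $E'\setminus x$. One of $\varphi$ and $\varphi+\psi$, call it $\varphi'$, vanishes on these seven points, and $\varphi'(e)=1$. The other points of $E$ lie in $\{e,\hat x,\hat x+e\}$, and $\varphi'$ equals $1$ on exactly one of $\hat x,\hat x+e$. So the cocycle of $\varphi'$ has at most two points, contrary to (N3).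

\subsection{The cones $A(C_4)$ and $A(P(L,L))$}

Let $M'=A(N)$ with $N\in\{C_4,P(L,L)\}$ and tip $\bar q$. Because $M'$ is invariant under $\bar q$, the natural unit is a coset of the preimage $Q=\{0,e,q,p\}$ of $\langle\bar q\rangle$, where $p=q+e$. We regard $N=M'/\bar q$ as a subset of $V/Q$, and for $y\in V/Q$ we let $Q_y\subseteq V$ be the corresponding four-element coset. Then
\[
E\subseteq Q\cup\bigcup_{y\in N}Q_y ,
\]
and for $y\in N$ the set $E\cap Q_y$ meets both cosets of $\langle e\rangle$ in $Q_y$, since both lifts of $y$ to $V'$ lie in $E'$. For $y\in N$, $\hat y$ denotes a point of $E\cap Q_y$. For $N=P(L,L)$ write $N=\ell_1\cup\ell_2$ with $\ell_1=\{d,a,a'\}$, $\ell_2=\{d,b,b'\}$. For $N=C_4$ write $N=\{y_1,\dots,y_4\}$, with sum $0$. The effect of contracting a point $z\in E\cap Q_w$, $w\in N$, is as follows. Projection to $V/\langle z\rangle$ is injective on $Q$, and we identify $Q$ with its image.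
\begin{enumerate}
\item[(P1)] \emph{A nonzero $s\in Q$ is a point of $M/z$ if and only if $s\in E$ or $z+s\in E$.}
\item[(P2)] \emph{If $y\in N\setminus w$ and $y+w\notin N$, then projection maps $Q_y$ bijectively onto a coset of $Q$ in $V/\langle z\rangle$, compatibly with translations by $Q$, and maps $E\cap Q_y$ onto the set of points of $M/z$ in that coset.} Indeed, the preimage of the coset is $Q_y\cup Q_{y+w}$, and $E\cap Q_{y+w}=\emptyset$.
\end{enumerate}
The hypothesis of (P2) holds for all $y\ne w$ in $C_4$, and then the three points other than $w$ become a line of $N/w$. It holds in $P(L,L)$ for $w\in\{a,a'\}$, $y\in\{b,b'\}$ and vice versa, since the two vectors missing from $P(L,L)$ are $a+b$ and $a+b+d$.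

\subsubsection*{The tip $\bar q$ is doubled}

Here $Q$ is full. For $y\in N$ let $X_y$ be the subspace of Lemma~\ref{lem:B} for the coset $Q_y$. It is not contained in $\langle e\rangle$, so $X_y\in\{\langle q\rangle,\langle p\rangle,Q\}$. If $\langle p\rangle$ does not occur, then $q$ is a tip, and if $\langle q\rangle$ does not occur, then $p$ is a tip. So by (N1) there are $y,z\in N$ with $X_y=\langle q\rangle$ and $X_z=\langle p\rangle$. By Lemma~\ref{lem:compare}, $y$ and $z$ do not lie on a triangle of $N$.

If $N=C_4$, let $w,u$ be the other two points and contract $\hat w$. In $M/\hat w$ the subspace $Q$ is full, $\{y,z,u\}$ becomes a triangle, and $X_y,X_z$ are unchanged by (P2). This contradicts Lemma~\ref{lem:compare}.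

If $N=P(L,L)$, then $y,z\neq d$, and $d$ lies on a triangle with $y$ and on a triangle with $z$. By Lemma~\ref{lem:compare}, $X_d\ne\langle p\rangle$ and $X_d\neq\langle q\rangle$, so $X_d=Q$. The preimages in $V$ of $\langle\ell_1\rangle$ and $\langle\ell_2\rangle$ form a cover, and their intersection $Q\cup Q_d$ is full. This contradicts (N2).

\subsubsection*{The tip $\bar q$ is not doubled}

Name the elements of $Q$ so that $q\in E$ and $p\notin E$. Now Lemma~\ref{lem:B} is not available for $Q$, and cosets with three points can occur. In any matroid with points $e,q$ such that $p=e+q$ is not a point, we say that a coset $Z\ne Q$ of $Q=\langle e,q\rangle$ has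
\emph{type $q$} if $E\cap Z=\{y,y+q\}$,
\emph{type $p$} if $E\cap Z=\{y,y+p\}$, and
\emph{type $3$} if $E\cap Z=\{x,x+e,x+q\}$, in which case $x$ is the \emph{corner}; see Figure~\ref{fig:types}. Every three-point subset of $Z$ has this form, with $x+p$ the missing element.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.1]
\foreach \s in {0,3,6,9} {\draw[gray] (\s,0) rectangle (\s+1,1);}
\foreach \a/\b in {0/0,1/1,4/0,4/1,7/0,6/1,10/1} {\draw[fill=white] (\a,\b) circle (2.5pt);}
\foreach \a/\b in {1/0,0/1,3/0,3/1,6/0,7/1,9/0,10/0,9/1} {\fill (\a,\b) circle (2.5pt);}
\node[left] at (0,0) {$0$}; \node[right] at (1,0) {$e$};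
\node[left] at (0,1) {$q$}; \node[right] at (1,1) {$p$};
\node[left] at (3,0) {$y$}; \node[left] at (3,1) {$y+q$};
\node[left] at (6,0) {$y$}; \node[right] at (7,1) {$y+p$};
\node[left] at (9,0) {$x$}; \node[right] at (10,0) {$x+e$}; \node[left] at (9,1) {$x+q$};
\node at (0.5,-0.6) {$Q$}; \node at (3.5,-0.6) {type $q$};
\node at (6.5,-0.6) {type $p$}; \node at (9.5,-0.6) {type $3$};
\end{tikzpicture}
\caption{The subspace $Q=\{0,e,q,p\}$ and the three types of cosets of $Q$. Adding $e$ moves horizontally, adding $q$ vertically, and adding $p=e+q$ diagonally. Filled dots are points of the matroid; $x$ is the corner of a coset of type $3$.}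
\label{fig:types}
\end{figure}

In $M$, every $Q_y$ with $y\in N$ has one of the three types, and we call it the type of $y$. Indeed, the two lifts of $y$ to $V'$ form a triangle with $\bar q\notin D$, so they are not both doubled by Lemma~\ref{lem:R1}; hence $|E\cap Q_y|\in\{2,3\}$, and two points in different cosets of $\langle e\rangle$ differ by $q$ or $p$. By (P1), contracting $z\in E\cap Q_w$ makes $Q$ full if $z+p\in E$ and otherwise leaves $e,q$ as the only points in $Q$. So:
\begin{enumerate}
\item[(P3)] \emph{If $w$ has type $p$ or $3$, there is $z\in E\cap Q_w$ such that $Q$ is full in $M/z$} (for type $3$ take $z=x+e$). \emph{If $w$ has type $q$, then $p$ is not a point of $M/\hat w$.}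
\end{enumerate}

Over a triangle of $N$, the contraction of $e$ is a Fano plane, so Lemma~\ref{lem:C} describes the possible types.

\begin{lemma}\label{lem:line}
Let $M_0\in\mathcal E$ have rank $4$ and point set $E_0$. Let $e,q\in E_0$ be distinct with $p=e+q\notin E_0$, and suppose each of the three cosets of $Q=\langle e,q\rangle$ other than $Q$ has type $q$, $p$ or $3$.
\begin{enumerate}
\item[(a)] The types are, in some order, $(q,q,q)$, $(p,p,p)$, $(3,q,q)$, $(3,p,p)$ or $(3,3,3)$.
\item[(b)] The corner of each coset of type $3$ is a tip of $M_0$.
\item[(c)] If two cosets have type $q$ and $y,z\in E_0$ are points in them, then $\langle q,y,z\rangle$ contains all of $E_0$ except $e$ and, if the third coset has type $3$ with corner $x$, the point $x+e$.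
\end{enumerate}
\end{lemma}

\begin{proof}
Each type meets both cosets of $\langle e\rangle$, so $M_0/e=F_7$ and Lemma~\ref{lem:C} applies with $n=3$. The image of $q$ is not doubled, a coset of type $3$ lies over exactly one doubled point, and cosets of type $q$ or $p$ lie over none. So $|D|$ is the number of cosets of type $3$, and $|D|\in\{0,1,3\}$ because $D\cup0$ is a subspace.

Let $|D|=0$. If $E_0=\{e\}\cup(H\setminus0)$, then $q\in H$, so $E_0$ is invariant under $q$ in each coset and all types are $q$. Here $H$ contains the independent points $q,y,z$ of (c), so $H=\langle q,y,z\rangle$ and (c) holds. If $E_0=e+H$, then $p=e+q\in H$, and all types are $p$.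

Let $|D|\in\{1,3\}$, and let $X$ be as in Lemma~\ref{lem:C}(b). Projection maps $X\setminus0$ bijectively onto $D$. A nonzero $x\in X$ is a tip and lies outside $Q$, since its image is doubled; so $x,x+e,x+q\in E_0$, and $x$ is the corner of its coset. By the bijection all corners arise, which proves (b). If $|D|=1$, translation by the corner $x$ interchanges the other two cosets and preserves $E_0\setminus x$, so these cosets have the same type. This proves (a). If that type is $q$, then $x+y\in\{z,z+q\}$, so $\langle q,y,z\rangle$ contains $x$, and hence $q,\ y,\ y+q,\ z,\ z+q,\ x,\ x+q$. This proves (c).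
\end{proof}

\emph{The case $N=P(L,L)$.} Lemma~\ref{lem:line} applies to the restrictions $E_1,E_2$ of $E$ to the preimages of $\langle\ell_1\rangle,\langle\ell_2\rangle$, and $E=E_1\cup E_2$. The two lines interact as follows.
\begin{quote}
$(\ast)$\quad If $b$ or $b'$ has type $3$, then $a$ and $a'$ have type $q$. If $a$ or $a'$ has type $3$, then $b$ and $b'$ have type $q$.
\end{quote}
Indeed, suppose $y\in\{b,b'\}$ has type $3$ and $w\in\{a,a'\}$ has type $p$ or $3$. Contract $z$ as in (P3). Then $Q$ is full in $M/z$, and by (P2) one of its cosets has exactly three points, contrary to Lemma~\ref{lem:B}. The second statement follows by exchanging the lines.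

If $d$ has type $3$, its corner is a tip of $E_1$ and of $E_2$, hence of $M$, contrary to (N1).

If $d$ has type $p$, then no point of $N$ has type $q$, by Lemma~\ref{lem:line}(a). By $(\ast)$ no point has type $3$. So all types are $p$, and since $e+p=q$, the matroid $M$ is $p$-invariant, contrary to (N1).

If $d$ has type $q$, each line has types $(q,q,q)$ or $(3,q,q)$, and by $(\ast)$ at most one line contains a point of type $3$. Name the points so that $a,b,b'$ have type $q$. By Lemma~\ref{lem:line}(c), $E_2\setminus e\subseteq\langle q,\hat d,\hat b\rangle$, and $\langle q,\hat d,\hat a\rangle$ contains all but at most two points of $E_1$, one of them being $e$. So the hyperplane $\langle q,\hat d,\hat a,\hat b\rangle$ misses at most two points of $E$, contrary to (N3).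

\emph{The case $N=C_4$.} There is no triangle in $N$, but each contraction of a point over $N$ creates one, and by (P2) the other three cosets keep their points. This gives:
\begin{quote}
$(\ast\ast)$\quad If $y_i$ has type $p$ or $3$, then the other three points of $N$ all have type $q$ or all have type $p$.
\end{quote}
Indeed, contract $z\in E\cap Q_{y_i}$ as in (P3), so that $Q$ becomes full. Lemma~\ref{lem:B} excludes type $3$ for the other three points. For types $q$ and $p$ the subspaces of Lemma~\ref{lem:B} are $\langle q\rangle$ and $\langle p\rangle$, and Lemma~\ref{lem:compare} shows that they do not both occur.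

We claim that, after renumbering, $y_1,y_2,y_3$ have type $q$ and $y_4$ has type $q$ or $3$. This holds if all types are $q$. Suppose some point, say $y_4$, has type $3$. If $y_1,y_2,y_3$ had type $p$, then $(\ast\ast)$ for $y_1$ would contradict the type of $y_4$; so by $(\ast\ast)$ for $y_4$ they have type $q$. Suppose finally that no point has type $3$ and $y_4$ has type $p$. If $y_1,y_2,y_3$ have type $p$, then $M$ is $p$-invariant, contrary to (N1). If they have type $q$, then by (P2) and (P3) Lemma~\ref{lem:line} applies to $M/\hat y_1$, where the types are $(q,q,p)$, contrary to part (a). This proves the claim.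

Let $H=\langle q,\hat y_1,\hat y_2,\hat y_3\rangle$, a hyperplane of $V$. It contains $q$ and the points of $E$ over $y_1,y_2,y_3$. Apply Lemma~\ref{lem:line}(c) to $M/\hat y_1$: the image of $H$ contains the images of all points of $E\cap Q_{y_4}$ with at most one exception. Since $\hat y_1\in H$ and projection is injective on $Q_{y_4}$, the hyperplane $H$ contains all points of $E\cap Q_{y_4}$ with at most one exception. So $E\setminus H$ consists of $e$ and at most one more point, contrary to (N3).

Every case leads to a contradiction, so $M\in\mathcal C$. This completes the proof of Theorem~\ref{thm:sharp}. \qed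

\section{Graphic matroids}\label{sec:graphic}

\subsection{Graphs and their cycle matroids}

Graphs are finite and simple. A graph is \emph{$2$-connected} if it has at least three vertices, is connected, and has no cut vertex. In a $2$-connected graph, any two vertices are joined by two internally disjoint paths, and any two edges lie on a common cycle. A \emph{block} is a maximal connected subgraph that has no cut vertex of its own; it is an induced subgraph, and it is $K_1$, $K_2$ or $2$-connected. In a connected graph, the blocks and cut vertices form a tree, in which a block is adjacent to the cut vertices it contains and every leaf is a block. A graph has a \emph{$K_4$ minor} if it has four disjoint vertex sets, each inducing a connected subgraph, with an edge between every two of them; a graph containing a subdivision of $K_4$ has such sets.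

Restricting $M(G)$ to the vectors supported on $S\subseteq V(G)$ gives $M(G[S])$. Contracting an edge $uv$ identifies $\chi_u$ with $\chi_v$, so it gives the cycle matroid of the simple graph obtained by identifying $u$ and $v$. Hence passing to an induced subgraph and shrinking disjoint connected vertex sets to single vertices produces an induced minor of $M(G)$.

\begin{lemma}\label{lem:graphbasic}
\begin{enumerate}
\item[(a)] $M(G)\in\mathcal E$ if and only if $G$ has no $K_4$ minor.
\item[(b)] Let $G=G_1\cup G_2$. If $G_1,G_2$ share at most one vertex, then $M(G)$ is the direct sum of $M(G_1)$ and $M(G_2)$. If $G$ is obtained by gluing $G_1,G_2$ along an edge, then $M(G)$ is their parallel connection at that edge.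
\item[(c)] $M(K_{2,n})$ is the tipless cone over $U_{n,n}$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Suppose $G$ has a $K_4$ minor. The four sets lie in one component. While some vertex of the component lies in none of them, add to one of the sets a vertex adjacent to it. Restricting to the component and shrinking the four final sets gives $K_4$. Conversely, every induced minor of $M(G)$ is $M(G')$ for a simple graph $G'$ obtained from $G$ by deleting and contracting edges. Suppose $M(G')\cong M(K_4)$. This matroid is connected, so all edges of $G'$ lie in one component; that component has four vertices since the rank is $3$, and with six edges it is $K_4$. The vertex sets of $G$ that were shrunk to its four vertices give a $K_4$ minor.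

(b) The span $V_i$ of $M(G_i)$ consists of vectors of even weight supported on $V(G_i)$, so $V_1\cap V_2$ consists of vectors of even weight supported on the common vertices. It is $0$ in the first case and $\langle\chi_u+\chi_v\rangle$ in the second, where $uv$ is the common edge. Apply Lemma~\ref{lem:gpc}.

(c) Let the two sides be $\{u,v\}$ and $\{w_1,\dots,w_n\}$. The edges $uw_i$ and $vw_i$ differ by $t=\chi_u+\chi_v$, which is not an edge, and the vectors $\chi_u+\chi_{w_i}$ are independent modulo $t$.
\end{proof}

The absence of a $K_4$ minor enters the structural argument through one fact.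

\begin{lemma}\label{lem:fact}
Let $G$ have no $K_4$ minor, and let $u,v$ be joined by three internally disjoint paths. Then nonempty interiors of different paths lie in different components of $G-\{u,v\}$.
\end{lemma}

\begin{proof}
Otherwise take a shortest path $R$ in $G-\{u,v\}$ that joins the interiors of two different paths, with ends $x$ and $y$. No inner vertex of $R$ lies on any of the three paths, since such a vertex lies on a path different from that of $x$ or from that of $y$, and a proper subpath of $R$ would do. So $R$ and the three paths form a subdivision of $K_4$ with branch vertices $u,v,x,y$.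
\end{proof}

\begin{lemma}\label{lem:piece}
Let $G$ be $2$-connected, let $u\neq v$ be vertices, let $S$ be a nonempty union of components of $G-\{u,v\}$, and let $G'=G[S\cup\{u,v\}]$. Then each component of $G-\{u,v\}$ contains a neighbor of $u$ and a neighbor of $v$; the graphs $G'-u$ and $G'-v$ are connected; and for $w\in S$ every component of $G'-w$ contains $u$ or $v$. If $uv$ is an edge, then $G'$ is $2$-connected.
\end{lemma}

\begin{proof}
If a component had no neighbor of $u$, then $v$ would be a cut vertex of $G$, and the same holds with $u,v$ exchanged. This gives the first two statements. For $w\in S$ and $x\in S\setminus w$, a shortest path in $G-w$ from $x$ to $\{u,v\}$ stays in $G'$. The last statement follows from the previous ones.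
\end{proof}

\subsection{Proof of Theorem~\ref{thm:graphic}}

(a)$\Rightarrow$(b). This follows from Theorem~\ref{thm:closed} and Lemma~\ref{lem:theta}.

(c)$\Rightarrow$(a). The matroids $M(K_2)$, $C_n$ and $M(K_{2,n})$ lie in $\mathcal C$, the last by Lemma~\ref{lem:graphbasic}(c), since $U_{n,n}$ is a triangle-free direct sum of points. By Lemma~\ref{lem:graphbasic}(b), gluing along edges gives parallel connections, and $M(G)$ is the direct sum of the cycle matroids of the blocks.

(b)$\Rightarrow$(c). The hypotheses, no $K_4$ minor and no induced minor $M(\Theta_{2,2,3})$, pass to induced subgraphs. So it suffices to show, by induction on the number of vertices, that a $2$-connected graph $G$ with these properties is obtained by gluing as in (c). Call an edge $uv$ \emph{separating} if $G-\{u,v\}$ is disconnected. If $uv$ is separating and $S$ is a component of $G-\{u,v\}$, then $G$ is obtained by gluing $G[S\cup\{u,v\}]$ and $G-S$ along $uv$. Both are smaller induced subgraphs, $2$-connected by Lemma~\ref{lem:piece}, and induction applies. So assume that $G$ has no separating edge and is not a cycle. We show that $G=K_{2,m}$ for some $m$.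

Let $Z$ be a cycle of $G$. There is a path with both ends on $Z$, no other vertex on $Z$, and no edge in $Z$: a chord if $V(Z)=V(G)$, and otherwise an edge $xw$ with $x\in Z$, $w\notin Z$, followed by a shortest path in $G-x$ from $w$ to $Z$. Its ends $u,v$ are joined by three internally disjoint paths, at least two of which have nonempty interiors. By Lemma~\ref{lem:fact}, $G-\{u,v\}$ is disconnected, so $uv$ is not an edge. Hence all three interiors are nonempty, and $G-\{u,v\}$ has components $S_1,\dots,S_m$ with $m\ge3$, each adjacent to both $u$ and $v$. If all $|S_i|=1$, then $G=K_{2,m}$. Suppose $|S_1|\ge2$. We want to shrink $S_1$ to the interior of a path of length $3$; whether this is possible depends on the blocks of $G'=G[S_1\cup\{u,v\}]$.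

By Lemma~\ref{lem:piece}, $u$ and $v$ are not cut vertices of $G'$, so each lies in one block. If $B$ is a leaf of the block tree with cut vertex $w$, then $B-w$ is a component of $G'-w$ and so contains $u$ or $v$. Thus the tree has at most two leaves and is a path: the blocks are $B_1,\dots,B_k$ with $u\in B_1$, $v\in B_k$, with distinct cut vertices $w_i\in B_i\cap B_{i+1}$, and nonconsecutive blocks are disjoint. Within $G'$, the neighbors of $u$ lie in $B_1$ and those of $v$ lie in $B_k$.

\emph{Case $k=1$.} Then $G'$ is $2$-connected and contains two internally disjoint $u$--$v$ paths, with nonempty interiors in $S_1$. With a third path through $S_2$, this contradicts Lemma~\ref{lem:fact}.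

\emph{Case $k\ge3$.} Let $A=V(B_1)\setminus u$ and $A'=(V(B_2)\cup\dots\cup V(B_k))\setminus\{w_1,v\}$; these sets partition $S_1$. A block with an edge stays connected when a vertex is removed. So $A\ni w_1$ is connected, and $A'$ is connected as the union of the chain $B_2-w_1,B_3,\dots,B_{k-1},B_k-v$, in which consecutive terms share a cut vertex. There are edges from $u$ to $A$, from $w_1\in A$ to $A'$, and from $A'$ to $v$. There are none from $u$ to $A'$, which is disjoint from $B_1$, and none from $v$ to $A$, which is disjoint from $B_k$. Restrict to $\{u,v\}\cup S_1\cup S_2\cup S_3$ and shrink $A,A',S_2,S_3$. The result has the paths $uAA'v$, $uS_2v$, $uS_3v$ and no other edges, so it is $\Theta_{2,2,3}$, a contradiction.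

\emph{Case $k=2$.} Put $w=w_1$. Since $|S_1|\ge2$, one of the two blocks has at least three vertices; exchanging $u$ and $v$ if necessary, let it be $B_1$, which is then $2$-connected. Here we find a theta graph with ends $u$ and $w$. All neighbors in $G$ of the vertices of $V(B_1)\setminus\{u,w\}$ lie in $B_1$, so this nonempty set is a union of components of $G-\{u,w\}$ that does not contain $v$. As $G$ has no separating edge, $uw$ is not an edge. So $B_1$ contains two internally disjoint $u$--$w$ paths with nonempty interiors, and a third such path runs from $u$ through $S_2$ to $v$ and then through $B_2$ to $w$. By Lemma~\ref{lem:fact}, the first two interiors lie in distinct components $R_1,R_2\subseteq V(B_1)$ of $G-\{u,w\}$, each adjacent to $u$ and to $w$. Restrict to $\{u\}\cup R_1\cup R_2\cup S_2\cup V(B_2)$, and shrink $R_1$, $R_2$, $S_2$ and the connected set $A=V(B_2)\setminus w\ni v$. The result has the paths $uR_1w$, $uR_2w$, $uS_2Aw$. It has no other edges: $uw$ is not an edge; $u$, $R_1$ and $R_2$ have no neighbors in $A$, since their neighbors in $G'$ lie in $B_1$; $R_1$ and $R_2$ are nonadjacent; and $S_2$ is not adjacent to $w$, $R_1$ or $R_2$, which lie in $S_1$. So it is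 $\Theta_{2,2,3}$, a contradiction.

Hence $G=K_{2,m}$, and the proof is complete. \qed

\begin{corollary}
Let $G$ be a $2$-connected simple graph with no $K_4$ minor. Then $A(M(G))$ is a $3$-connected member of $\mathcal E$, and it is a counterexample to the conjecture if and only if $M(G)$ has $M(\Theta_{2,2,3})$ as an induced minor.
\end{corollary}

\begin{proof}
The matroid $M(G)$ is connected by Lemma~\ref{lem:conn}(a) and lies in $\mathcal E$ by Lemma~\ref{lem:graphbasic}(a). Apply Theorem~\ref{thm:counter}(a) and Theorem~\ref{thm:graphic}.
\end{proof}

\begin{thebibliography}{9}

\bibitem{DO}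
James Dylan Douthitt and James Oxley,
\emph{Classes of binary matroids with small lists of excluded induced minors},
arXiv:2412.05739 (2024).

\end{thebibliography}
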